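\title{Disconnected complexes of general presentations\\ in global dimension two}

\begin{abstract}
For a finite-dimensional algebra $A=kQ/I$, the weights of indecomposable general two-term projective presentations are the vertices of a simplicial complex $\mathcal S(A)$, and the rigid ones span a subcomplex $\mathcal S^r(A)$, which for path algebras is the cluster complex. We show that finite global dimension does not force either complex to be connected. If $Q$ has at least two vertices and at least two arrows $i\to j$ for all $i\ne j$, then, whatever the relations, the sign of the coordinate sum of a weight is constant on connected components, and both complexes are disconnected. For every $N\ge2$, the loop-free quiver on $N$ vertices with exactly two arrows $i\to j$ for all $i\neq j$ admits relations of global dimension two, while in global dimension at most one $\mathcal S^r(A)$ is connected. For loop-free algebras with two vertices we decide when the projectives and their shifts lie in the same component of $\mathcal S^r(A)$.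
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $k$ be an algebraically closed field and $A=kQ/I$ a finite-dimensional basic algebra. Here $Q$ is a finite quiver with vertex set $Q_0$, and $I$ is an admissible ideal: it lies in the square of the ideal generated by the arrows and contains some power of that ideal. The algebra $A$ is connected when the underlying graph of $Q$ is connected. Let $P_i$ be the indecomposable projective module at $i\in Q_0$, and put $P(\beta)=\bigoplus_iP_i^{\beta(i)}$ for $\beta\in\mathbb Z_{\ge0}^{Q_0}$.

A \emph{presentation} is a homomorphism $f\colon P_-\to P_+$ of projective modules, viewed as a two-term complex. Write $\delta\in\mathbb Z^{Q_0}$ as $\delta=\delta_+-\delta_-$ with $\delta_\pm\ge0$ of disjoint supports. The presentations of \emph{weight} $\delta$ form the affine space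
\[
\operatorname{PHom}(\delta)=\operatorname{Hom}_A(P(\delta_-),P(\delta_+)),
\]
and a property holds for a \emph{general} presentation of weight $\delta$ if it holds on a nonempty Zariski open subset of this space. For presentations $f\colon P_-\to P_+$ and $g\colon P'_-\to P'_+$ let $\operatorname E(f,g)=\operatorname{Hom}_{K^b(\operatorname{proj}A)}(f,g[1])$, the morphism space in the homotopy category of bounded complexes of projectives. Concretely, $\operatorname E(f,g)$ is the cokernel of
\begin{equation}\label{eq:E}
\operatorname{Hom}(P_+,P'_+)\oplus\operatorname{Hom}(P_-,P'_-)\longrightarrow\operatorname{Hom}(P_-,P'_+),\qquad (a,b)\longmapsto af-gb ,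
\end{equation}
and this description is the only one we use. Let $\operatorname e(\delta,\eta)$ be the dimension of $\operatorname E(f,g)$ for general $f\in\operatorname{PHom}(\delta)$ and $g\in\operatorname{PHom}(\eta)$.

The space $\operatorname E$ plays the role of $\operatorname{Ext}^1$ for presentations. A map $h\colon P_-\to P'_+$ glues $f$ and $g$ into a presentation $P'_-\oplus P_-\to P'_+\oplus P_+$, and if $h=af-gb$ the gluing is trivial:
\[
\begin{pmatrix}1&-a\\0&1\end{pmatrix}\begin{pmatrix}g&h\\0&f\end{pmatrix}=\begin{pmatrix}g&0\\0&f\end{pmatrix}\begin{pmatrix}1&-b\\0&1\end{pmatrix}.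
\]
For $f=g$, the stabilizer of $f$ in $\operatorname{Aut}(P_+)\times\operatorname{Aut}(P_-)$ is open in the kernel of \eqref{eq:E}, so $\dim\operatorname E(f,f)$ is the codimension of the isomorphism class of $f$ in $\operatorname{Hom}(P_-,P_+)$. Thus $f$ is \emph{rigid}, meaning $\operatorname E(f,f)=0$, exactly when it cannot be deformed.

A nonzero weight $\delta$ is \emph{indecomposable} if a general presentation of weight $\delta$ is indecomposable as a complex, and an indecomposable weight is \emph{real} if a general presentation of that weight is rigid. The simplicial complex $\mathcal S(A)$ has as simplices the finite sets $\{\delta_1,\dots,\delta_s\}$ of distinct indecomposable weights with $\operatorname e(\delta_i,\delta_j)=0$ for all $i\ne j$. The subcomplex $\mathcal S^r(A)$ consists of the simplices all of whose vertices are real.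

Let $\epsilon_i$ be the $i$-th unit vector. It is the weight of $(0\to P_i)$, which we denote by $P_i$, and $-\epsilon_i$ is the weight of $P_i[1]=(P_i\to0)$. The sets $\{\epsilon_i\}_{i\in Q_0}$ and $\{-\epsilon_i\}_{i\in Q_0}$ are simplices of $\mathcal S^r(A)$ for every $A$ (Lemma~\ref{lem:basic}), so a connected $\mathcal S^r(A)$ must contain a path from the projectives to their shifts. For $A=k$ there is none: the complex consists of the two points $\pm\epsilon_1$. We exclude this case by assuming $|Q_0|\ge2$. The following facts are known.
\begin{enumerate}
\item[(F1)] For a finite-dimensional path algebra $kQ$ with $|Q_0|\ge2$, the complex $\mathcal S^r(kQ)$ is the cluster complex, and it is connected.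
\item[(F2)] Both complexes can be disconnected, for instance when $Q$ has two vertices with three arrows in each direction and $I$ is generated by all paths of length $2$. This algebra has infinite global dimension.
\item[(F3)] A non-real vertex can be isolated in $\mathcal S(A)$ even for hereditary $A$: for the Kronecker quiver, the vertex given by the imaginary root lies in no edge.
\end{enumerate}
Path algebras are the case of global dimension at most one, and the example in (F2) sits at the other extreme. One may therefore guess that finiteness of the global dimension is the dividing line. This is the question of Derksen and Fei \cite{DF}: \emph{is $\mathcal S(A)$ or $\mathcal S^r(A)$ connected for every connected algebra $A$ of finite global dimension?} By (F3) the substance of the question concerns $\mathcal S^r(A)$.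

The answer is no. There is an obstruction to connectedness that depends on the quiver alone, whereas the global dimension can be lowered by a choice of relations. Put $\sigma(\delta)=\sum_{i\in Q_0}\delta(i)$.

\begin{theorem}\label{thm:A}
Let $A=kQ/I$, with $I$ any admissible ideal, be such that $|Q_0|\ge2$ and for all $i\ne j$ in $Q_0$ there are at least two arrows $i\to j$. Then the sign $\operatorname{sgn}\sigma(\delta)\in\{+,0,-\}$ is constant on connected components of $\mathcal S(A)$. All three signs occur on vertices of $\mathcal S(A)$, and exactly the signs $+$ and $-$ occur on vertices of $\mathcal S^r(A)$. Hence $\mathcal S(A)$ has at least three components and $\mathcal S^r(A)$ at least two, and in neither complex does an $\epsilon_i$ lie in the same component as a $-\epsilon_j$.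
\end{theorem}

\begin{theorem}\label{thm:B}
For every $N\ge2$ there is a connected algebra with $N$ vertices and global dimension exactly $2$ that satisfies the hypothesis of Theorem~\ref{thm:A}; for it, both $\mathcal S(A)$ and $\mathcal S^r(A)$ are disconnected. The value $2$ is optimal: if $A$ is connected, $|Q_0|\ge2$ and $\operatorname{gl.dim}A\le1$, then $\mathcal S^r(A)$ is connected.
\end{theorem}

For $m,n\ge0$ let $A_{m,n}$ be the algebra with vertices $1,2$, arrows $\alpha_1,\dots,\alpha_m\colon1\to2$ and $\beta_1,\dots,\beta_n\colon2\to1$, and with all paths $1\to2\to1$ set to zero. The example of Theorem~\ref{thm:B} for $N=2$ is $A_{2,2}$, of dimension $10$. A \emph{bi-infinite line} is a graph isomorphic to $\mathbb Z$ with edges $\{t,t+1\}$, and a \emph{ray} is the analogous graph on $\mathbb Z_{\ge0}$.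

\begin{theorem}\label{thm:C}
Let $A$ have two vertices and no loops, and let $m$ and $n$ be the numbers of arrows $1\to2$ and $2\to1$.
\begin{enumerate}
\item[(1)] The edges $\{\epsilon_1,\epsilon_2\}$ and $\{-\epsilon_1,-\epsilon_2\}$ lie in the same component of $\mathcal S^r(A)$ if and only if $\min(m,n)\le1$.
\item[(2)] The algebra $A_{m,n}$ has global dimension at most $2$. The complex $\mathcal S^r(A_{m,n})$ is connected if $\min(m,n)\le1$. If $m,n\ge2$, it has exactly two components, each a bi-infinite line.
\end{enumerate}
\end{theorem}

So the bound ``two arrows'' in Theorem~\ref{thm:A} cannot be lowered in general. By the no-loops theorem of Lenzing and Igusa, the quiver of an algebra of finite global dimension has no loops; part (1) therefore covers all two-vertex algebras of finite global dimension.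

The obstruction is a dimension count in \eqref{eq:E}. Section~\ref{sec:two} carries it out for $A_{m,n}$, where presentations are tuples of matrices over $k$. Section~\ref{sec:arrow} recovers the same count for any algebra by working modulo the square of the radical.

\section{Conventions and first properties}\label{sec:prelim}

Modules are right modules, paths are composed from left to right, $P_i=e_iA$, and $J=\operatorname{rad}A$ is the span of the paths of positive length. For a module $M$, evaluation at $e_i$ gives $\operatorname{Hom}(P_i,M)=Me_i$. In particular $\operatorname{Hom}(P_i,P_j)=e_jAe_i$ is spanned by the paths from $j$ to $i$, acting by left multiplication, and composition of maps is multiplication in $A$. We have $e_iAe_i=ke_i\oplus e_iJe_i$, and $e_jAe_i=e_jJe_i$ for $i\ne j$. The simple module at $i$ is $S_i=P_i/P_iJ$. Since $I$ is admissible, the arrows form a basis of $J/J^2$, so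
\[
c(j,i):=\dim e_j(J/J^2)e_i=\dim\operatorname{Hom}(P_i,P_jJ/P_jJ^2)
\]
is the number of arrows $j\to i$. (With the opposite convention it is the number of arrows $i\to j$; the hypothesis of Theorem~\ref{thm:A} is symmetric, so nothing changes.) Writing $\beta\cdot\gamma=\sum_i\beta(i)\gamma(i)$, we obtain for $P=P(\beta)$ and $P'=P(\gamma)$
\begin{equation}\label{eq:dims}
\dim\operatorname{Hom}(P,P'/P'J)=\beta\cdot\gamma,\qquad \dim\operatorname{Hom}(P,P'J/P'J^2)=\sum_{i,j}c(j,i)\,\beta(i)\gamma(j).
\end{equation}
A map $P_i\to P_j$ with $i\ne j$ is multiplication by an element of $e_jJ$, so its image lies in $P_jJ$. Because $\delta_+$ and $\delta_-$ have disjoint supports, this gives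
\begin{equation}\label{eq:rad}
f(P_-)\subseteq P_+J\qquad\text{for every }f\colon P_-\to P_+\text{ in }\operatorname{PHom}(\delta).
\end{equation}

\begin{lemma}\label{lem:open}
We have $\operatorname e(\delta,\eta)=0$ if and only if $\operatorname E(f,g)=0$ for some $f\in\operatorname{PHom}(\delta)$ and $g\in\operatorname{PHom}(\eta)$. A general presentation of weight $\delta$ is rigid if and only if some presentation of weight $\delta$ is rigid.
\end{lemma}

\begin{proof}
The matrix entries of \eqref{eq:E} are linear in $(f,g)$, and surjectivity is the nonvanishing of some maximal minor. So $\operatorname E(f,g)=0$ is an open condition on $(f,g)$, and $\operatorname E(f,f)=0$ is an open condition on $f$. Nonempty open subsets of an affine space over $k$ intersect.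
\end{proof}

\begin{lemma}\label{lem:basic}
\begin{enumerate}
\item[(a)] If $P_-=0$ or $P'_+=0$ in \eqref{eq:E}, then $\operatorname E(f,g)=0$.
\item[(b)] The vertices of $\mathcal S(A)$ with $\delta\ge0$ are the $\epsilon_i$, and those with $\delta\le0$ are the $-\epsilon_i$. They are real, and $\{\epsilon_i\}_i$ and $\{-\epsilon_i\}_i$ are simplices.
\item[(c)] If $i\ne j$ and $\operatorname{Hom}(P_i,P_j)\ne0$, then $\epsilon_j-\epsilon_i$ is a vertex of $\mathcal S(A)$.
\end{enumerate}
\end{lemma}

\begin{proof}
Part (a) holds because $\operatorname E(f,g)$ is a quotient of $\operatorname{Hom}(P_-,P'_+)$. For $\delta\ge0$ the only presentation of weight $\delta$ is $0\to P(\delta)$, which is indecomposable exactly when $\delta=\epsilon_i$ for some $i$; for $\delta\le0$ it is $P(-\delta)\to0$. The rest of (b) follows from (a). In (c), a general $f\colon P_i\to P_j$ is nonzero. As $P_i$ and $P_j$ are indecomposable, a decomposition of $f$ into two nonzero complexes would be $(P_i\to0)\oplus(0\to P_j)$, which forces $f=0$.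
\end{proof}

The next lemma reads \eqref{eq:E} modulo $J$. It confines every simplex to one orthant.

\begin{lemma}\label{lem:orthant}
If $\operatorname e(\delta,\eta)=0$, then no $i$ has $\delta(i)<0<\eta(i)$. Consequently the vertices of a simplex of $\mathcal S(A)$ lie in a common closed orthant of $\mathbb Z^{Q_0}$.
\end{lemma}

\begin{proof}
Choose $f,g$ with $\operatorname E(f,g)=0$. Every map $P_-\to P'_+$ is of the form $af-gb$. By \eqref{eq:rad}, $af(P_-)\subseteq a(P_+)J\subseteq P'_+J$ and $gb(P_-)\subseteq P'_+J$, so every map $P_-\to P'_+$ has image in $P'_+J$. If $\delta(i)<0<\eta(i)$, then $P_i$ is a summand of both $P_-$ and $P'_+$, and the composite $P_-\to P_i\to P'_+$ of the split projection and the split inclusion does not have image in $P'_+J$. In a simplex $\operatorname e$ vanishes in both orders, so for each $i$ the $i$-th coordinates of the vertices are all $\ge0$ or all $\le0$.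
\end{proof}

\section{Two vertices: a count of matrices}\label{sec:two}

Let $Q_0=\{1,2\}$, and let $C_{++},C_{--},C_{+-},C_{-+}$ be the closed quadrants of $\mathbb Z^2$, indexed by the signs of $(\delta(1),\delta(2))$. By Lemma~\ref{lem:orthant}, $\mathcal S^r(A)$ is the union of its full subcomplexes on the four quadrants, and by Lemma~\ref{lem:basic}(b) the first two are the edges $\{\epsilon_1,\epsilon_2\}$ and $\{-\epsilon_1,-\epsilon_2\}$. A path from one edge to the other must therefore run through $C_{+-}$ from $\epsilon_1$ to $-\epsilon_2$, or through $C_{-+}$ from $\epsilon_2$ to $-\epsilon_1$. The same holds for $\mathcal S(A)$. In a mixed quadrant the presentations are maps $P_j^q\to P_i^p$, and they are easiest to handle when radical endomorphisms of $P_i$ and $P_j$ act trivially on them.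

\begin{lemma}\label{lem:matrices}
Let $\{i,j\}=Q_0=\{1,2\}$, let $u_1,\dots,u_m$ be a basis of $U=e_iAe_j$, and suppose that $(e_iJe_i)U=0$ and $U(e_jJe_j)=0$. For $p,q\ge0$, write presentations of weight $p\epsilon_i-q\epsilon_j$ as $f=\sum_lu_lM_l$ with $M=(M_1,\dots,M_m)\in\operatorname{Mat}_{p\times q}(k)^m$.
\begin{enumerate}
\item[(a)] If $g=\sum_lu_lM'_l$ has weight $p'\epsilon_i-q'\epsilon_j$, then $\operatorname E(f,g)$ is the cokernel of
\[
\Psi\colon\operatorname{Mat}_{p'\times p}(k)\oplus\operatorname{Mat}_{q'\times q}(k)\to\operatorname{Mat}_{p'\times q}(k)^m,\qquad(a,b)\mapsto(aM_l-M'_lb)_l .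
\]
\item[(b)] For $(p,q)\ne0$, the presentation $f$ is indecomposable if and only if the algebra $\Lambda(M)=\{(a,b)\in\operatorname{Mat}_p(k)\times\operatorname{Mat}_q(k): aM_l=M_lb\text{ for all }l\}$ has no idempotents other than $0$ and $1$.
\end{enumerate}
Hence, in the coordinates $(p,q)$, the full subcomplexes of $\mathcal S(A)$ and $\mathcal S^r(A)$ on this quadrant depend only on $m$.
\end{lemma}

\begin{proof}
Maps between the modules $P_i^p$, $P_j^q$ are matrices over $e_iAe_j=U$, $e_iAe_i$ or $e_jAe_j$, composed by matrix multiplication. Write $a=\bar a+a_0$ and $b=\bar b+b_0$, where $\bar a,\bar b$ have scalar entries and $a_0,b_0$ have entries in $J$. By hypothesis $a_0f=0$ and $gb_0=0$, so $af-gb=\sum_lu_l(\bar aM_l-M'_l\bar b)$. This gives (a). For $g=f$ it shows that the endomorphism algebra $\{(a,b):af=fb\}$ of the complex $f$ is $\Lambda(M)\oplus\mathcal N$, where $\mathcal N=\operatorname{Mat}_p(e_iJe_i)\times\operatorname{Mat}_q(e_jJe_j)$ is a nilpotent ideal. The complex $f$ decomposes if and only if this algebra contains an idempotent $x\ne0,1$. Such an idempotent of $\Lambda(M)$ is one of $\Lambda(M)\oplus\mathcal N$. Conversely,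 if $x\neq0,1$ is an idempotent of $\Lambda(M)\oplus\mathcal N$, then the nonzero idempotents $x$ and $1-x$ are not nilpotent, so neither lies in $\mathcal N$, and the image of $x$ in $\Lambda(M)$ is an idempotent other than $0$ and $1$.
\end{proof}

Let $L_m$ be the complex that Lemma~\ref{lem:matrices} attaches to $m$ inside $\mathcal S^r$. Its vertices are pairs $(p,q)$, among them $v_+=(1,0)$ and $v_-=(0,1)$, which stand for $\epsilon_i$ and $-\epsilon_j$. Transposition turns the map $\Psi$ of the pair $(M,M')$ into minus the map $\Psi$ of the pair $(M'^{\,T},M^T)$ and preserves the condition in (b), so $(p,q)\mapsto(q,p)$ is an automorphism of $L_m$.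

The algebra $A=A_{m,n}$ has the basis $e_1,e_2,\alpha_l,\beta_t,\beta_t\alpha_l$, so $e_1Je_1=0$ and $e_2Je_2$ is spanned by the $\beta_t\alpha_l$. The lemma applies to both mixed quadrants. For $C_{+-}$ take $(i,j)=(1,2)$ and $U=\langle\alpha_l\rangle$, and use $\alpha_{l'}\beta_t\alpha_l=0$. For $C_{-+}$ take $(i,j)=(2,1)$ and $U=\langle\beta_t\rangle$, and use $\beta_t\alpha_l\beta_{t'}=0$. Therefore
\begin{equation}\label{eq:glue}
\mathcal S^r(A_{m,n})=\{\epsilon_1,\epsilon_2\}\cup\{-\epsilon_1,-\epsilon_2\}\cup L_m\cup L_n ,
\end{equation}
where $L_m\subseteq C_{+-}$ has $v_+=\epsilon_1$, $v_-=-\epsilon_2$, and $L_n\subseteq C_{-+}$ has $v_+=\epsilon_2$, $v_-=-\epsilon_1$. The copies of $L_m$ and $L_n$ are disjoint and meet the two edges only in these four points. In both of them $\sigma=p-q$.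

\begin{example}[a first step from $v_+$]\label{ex:step}
Take $(p,q)=(m,1)$. A general $M$ is a basis of the column space $k^m$, and after a base change it is the standard basis. If $aM_l=M_lb$ for all $l$, then $b$ is a scalar and $a=b\cdot1$, so $\Lambda(M)=k$. For any $M'$ the map $a\mapsto(aM_l)_l$, which lists the columns of $a$, is already onto, so $\operatorname E(f,g)=0$ for every $g$ in the quadrant. With Lemma~\ref{lem:basic}(a) it follows that $(m,1)$ is a vertex of $L_m$ adjacent to $v_+$. By symmetry $(1,m)$ is a vertex adjacent to $v_-$.

For $m=0$ the step lands on $v_-$. Here every presentation is zero, the only vertices are $v_\pm$, and $L_0$ is the edge $\{v_+,v_-\}$. For $m=1$ it lands on $(1,1)$, which is adjacent to both $v_+$ and $v_-$. A single matrix of maximal rank is equivalent to an identity block padded by zero rows or columns, so $v_+$, $(1,1)$, $v_-$ are the only vertices. Since $\operatorname E(P_j[1],P_i)=U\ne0$, the vertices $v_\pm$ are not adjacent, and $L_1$ is the path $v_+,(1,1),v_-$. By \eqref{eq:glue}, $\mathcal S^r(A_{0,0})$ is a square and $\mathcal S^r(A_{1,0})$ is a pentagon.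
\end{example}

For $m\ge2$ the first step stays on the side $p>q$. That every later step does too follows from counting dimensions in $\Psi$. If $(p,q)$ and $(p',q')$ are joined by an edge, then $\Psi$ is onto for some pair in each order, so
\begin{equation}\label{eq:count}
m\,p'q\le pp'+qq',\qquad m\,pq'\le pp'+qq' .
\end{equation}

\begin{lemma}\label{lem:sign}
Let $p,q,p',q'\ge0$ with $(p,q)\ne0$ and $(p',q')\ne0$. If $2p'q\le pp'+qq'$ and $2pq'\le pp'+qq'$, then $\operatorname{sgn}(p-q)=\operatorname{sgn}(p'-q')$.
\end{lemma}

\begin{proof}
Half the sum of the two inequalities is $p'q+pq'\le pp'+qq'$, that is, $(p-q)(p'-q')\ge0$. So the signs are never opposite. If $p=q$, then $p>0$, and division by $p$ gives $2p'\le p'+q'$ and $2q'\le p'+q'$, whence $p'=q'$. The hypotheses are symmetric in the two pairs, so $p'=q'$ implies $p=q$ as well.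
\end{proof}

Thus for $m\ge2$ the diagonal $p=q$ is a wall, and no path in $L_m$ joins $v_+$ to $v_-$. The $m$-Kronecker algebra $A_{m,0}$ has this wall in $C_{+-}$ only, and one walks around it along the edge $L_0=\{\epsilon_2,-\epsilon_1\}$. When $m,n\ge2$, both mixed quadrants are blocked, the two walls form the line $\sigma=0$, and \eqref{eq:glue} shows that $\mathcal S^r(A_{m,n})$ is disconnected; see Figure~\ref{fig:lines}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\draw[gray,->] (-3.3,0)--(3.3,0) node[right,black]{$\delta(1)$};
\draw[gray,->] (0,-3.3)--(0,3.3) node[above,black]{$\delta(2)$};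
\draw[dashed] (-2.9,2.9)--(2.9,-2.9) node[below right]{$\sigma=0$};
\draw[thick] (-1,2)--(0,1)--(1,0)--(2,-1);
\draw[thick] (-2,1)--(-1,0)--(0,-1)--(1,-2);
\draw[thick,dotted] (-1,2)--(-2,3) (2,-1)--(3,-2) (-2,1)--(-3,2) (1,-2)--(2,-3);
\foreach \x/\y in {-1/2,0/1,1/0,2/-1,-2/1,-1/0,0/-1,1/-2} \fill (\x,\y) circle (2.2pt);
\node[above right] at (1,0) {$\epsilon_1$}; \node[above right] at (0,1) {$\epsilon_2$};
\node[below left] at (-1,0) {$-\epsilon_1$}; \node[below left] at (0,-1) {$-\epsilon_2$};
\end{tikzpicture}
\caption{The complex $\mathcal S^r(A_{2,2})$ in the plane of weights: two bi-infinite lines separated by $\sigma=\delta(1)+\delta(2)=0$. The marked points are $\pm\epsilon_1,\pm\epsilon_2$ and their neighbors $(2,-1)$, $(-1,2)$, $(1,-2)$, $(-2,1)$. The dotted segments indicate schematically the rest of four rays, each of which stays in its quadrant and on its side of the dashed line.}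
\label{fig:lines}
\end{figure}

\section{The arrow inequality}\label{sec:arrow}

For a general algebra, \eqref{eq:E} is harder to count: radical endomorphisms of the projectives act nontrivially and enlarge the source, and long paths enlarge the target. Both effects disappear modulo $J^2$. By \eqref{eq:rad} a presentation $f$ has entries in $J$, so a radical map composed with $f$ has entries in $J^2$, and what remains of the target is spanned by arrows. The result is an inequality in which the relations of $A$ do not appear.

\begin{proposition}\label{prop:arrow}
Let $f\colon P_-\to P_+$ be in $\operatorname{PHom}(\delta)$ and $g\colon P'_-\to P'_+$ in $\operatorname{PHom}(\eta)$, with $\operatorname E(f,g)=0$. Then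
\begin{equation}\label{eq:arrow}
\sum_{i,j}c(j,i)\,\delta_-(i)\,\eta_+(j)\ \le\ \delta_+\cdot\eta_++\delta_-\cdot\eta_- .
\end{equation}
If $f=g$ and $\delta\ne0$, the inequality is strict.
\end{proposition}

\begin{proof}
Put
\[
V=\operatorname{Hom}(P_-,P'_+J/P'_+J^2),\qquad W=\operatorname{Hom}(P_+,P'_+/P'_+J)\oplus\operatorname{Hom}(P_-,P'_-/P'_-J).
\]
By \eqref{eq:dims} the two sides of \eqref{eq:arrow} are $\dim V$ and $\dim W$. We construct a surjection $W\to V$.

By \eqref{eq:rad}, every map $af-gb$ has image in $P'_+J$. Composing it with $P'_+J\to P'_+J/P'_+J^2$ defines a linear map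
\[
\Phi\colon\operatorname{Hom}(P_+,P'_+)\oplus\operatorname{Hom}(P_-,P'_-)\to V .
\]
It is surjective: an element of $V$ lifts to a map $h\colon P_-\to P'_+J\subseteq P'_+$ because $P_-$ is projective, and $h=af-gb$ for some $a,b$ because $\operatorname E(f,g)=0$.

The source of $\Phi$ maps onto $W$, since $P_+$ and $P_-$ are projective, and the kernel consists of the pairs $(a,b)$ with $a(P_+)\subseteq P'_+J$ and $b(P_-)\subseteq P'_-J$. For such a pair, \eqref{eq:rad} gives
\[
af(P_-)\subseteq a(P_+)J\subseteq P'_+J^2,\qquad gb(P_-)\subseteq g(P'_-)J\subseteq P'_+J^2,
\]
so $\Phi(a,b)=0$. Hence $\Phi$ induces a surjection $W\to V$, and $\dim V\le\dim W$. If $f=g$ and $\delta\ne0$, the class of $(1,1)$ in $W$ is nonzero and $\Phi(1,1)=0$, since $1f-f1=0$. So $\dim V\le\dim W-1$.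
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Write $|\beta|=\sum_i\beta(i)$ for $\beta\ge0$, so that $\sigma(\delta)=|\delta_+|-|\delta_-|$. We use two estimates for $\beta,\gamma\ge0$. First, $\beta\cdot\gamma\le|\beta||\gamma|$. Second, if $\beta$ and $\gamma$ have disjoint supports, then only pairs $i\ne j$ contribute to $\sum_{i,j}c(j,i)\beta(i)\gamma(j)$, and the hypothesis $c(j,i)\ge2$ for $i\neq j$ gives
\begin{equation}\label{eq:two}
\sum_{i,j}c(j,i)\,\beta(i)\gamma(j)\ge2|\beta||\gamma| .
\end{equation}

\emph{Signs along edges.} Let $\{\delta,\eta\}$ be an edge of $\mathcal S(A)$, and put $p=|\delta_+|$, $q=|\delta_-|$, $p'=|\eta_+|$, $q'=|\eta_-|$. Since $\operatorname e(\delta,\eta)=0=\operatorname e(\eta,\delta)$, inequality \eqref{eq:arrow} holds for $(\delta,\eta)$ and for $(\eta,\delta)$, with the same right side, which is at most $pp'+qq'$. By Lemma~\ref{lem:orthant}, $\delta_-$ and $\eta_+$ have disjoint supports, and so do $\eta_-$ and $\delta_+$. Then \eqref{eq:two} bounds the left sides from below, and we get $2p'q\le pp'+qq'$ and $2pq'\le pp'+qq'$. By Lemma~\ref{lem:sign}, $\operatorname{sgn}\sigma(\delta)=\operatorname{sgn}\sigma(\eta)$.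 So $\operatorname{sgn}\sigma$ is constant on the components of $\mathcal S(A)$ and of its subcomplex $\mathcal S^r(A)$.

\emph{Signs that occur.} The real vertices $\epsilon_i$ and $-\epsilon_i$ have $\sigma=1$ and $\sigma=-1$. For $i\ne j$ an arrow $j\to i$ is a nonzero element of $\operatorname{Hom}(P_i,P_j)$, so by Lemma~\ref{lem:basic}(c) the weight $\epsilon_j-\epsilon_i$ is a vertex of $\mathcal S(A)$ with $\sigma=0$. Suppose that a real vertex $\delta$ has $\sigma(\delta)=0$, and put $p=|\delta_+|=|\delta_-|>0$. The supports of $\delta_-$ and $\delta_+$ are disjoint, so \eqref{eq:two} and the strict form of \eqref{eq:arrow} for a rigid $f$ of weight $\delta$ give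
\[
2p^2\le\sum_{i,j}c(j,i)\,\delta_-(i)\delta_+(j)<\delta_+\cdot\delta_++\delta_-\cdot\delta_-\le2p^2,
\]
a contradiction. The statements on components follow.
\end{proof}

\begin{remark}
The condition of two arrows enters through \eqref{eq:two}, and it is needed for every ordered pair. With no arrow in one direction, $A_{2,0}$ has the edge $\{\epsilon_2,-\epsilon_1\}$ joining the signs $+$ and $-$. With one arrow in each direction, $\epsilon_1-\epsilon_2$ is a real vertex of $\mathcal S^r(A_{1,1})$ with $\sigma=0$ (Example~\ref{ex:step}). Loops are allowed, because the numbers $c(i,i)$ only meet the products $\beta(i)\gamma(i)=0$. The algebra in (F2) satisfies the hypothesis of Theorem~\ref{thm:A}.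
\end{remark}

\section{Relations of global dimension two}\label{sec:gldim}

Theorem~\ref{thm:A} leaves the relations free, and we now choose them. The quiver has oriented cycles, so relations are needed to make the algebra finite-dimensional. Killing all paths of length two, as in (F2), is too much. There $P_1J\cong S_2^3$ and $P_2J\cong S_1^3$, and the resolutions never stop, because every arrow that ends a relation also begins one. The remedy is to split the arrows into two classes and to let each relation start in one class and end in the other.

Let $Q$ be a quiver without loops on the vertices $1,\dots,N$. An arrow $i\to j$ is \emph{increasing} if $i<j$ and \emph{decreasing} if $i>j$. Let $I_Q$ be generated by the paths $\alpha\beta$ of length $2$ with $\alpha$ increasing and $\beta$ decreasing, and put $A_Q=kQ/I_Q$. For $N=2$ this is $A_{m,n}$. There $P_1J\cong S_2^m$ and $P_2J=\bigoplus_t\beta_tA\cong P_1^n$, and the simple modules have the resolutions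
\[
0\to P_1^n\to P_2\to S_2\to0,\qquad0\to P_1^{mn}\to P_2^m\to P_1\to S_1\to0 .
\]
The same two-step pattern holds for all $N$. Recall that the global dimension of a finite-dimensional algebra is the maximum of the projective dimensions of its simple modules.

\begin{lemma}\label{lem:valley}
The ideal $I_Q$ is admissible and $\operatorname{gl.dim}A_Q\le2$, with equality if $I_Q\ne0$.
\end{lemma}

\begin{proof}
Put $A=A_Q$. A path contains no generator of $I_Q$ if and only if it consists of decreasing arrows followed by increasing arrows; call it a \emph{valley path}. Since $I_Q$ is generated by paths, it is spanned by the paths that contain a generator, and the valley paths form a basis of $A$. A valley path has at most $N-1$ decreasing and at most $N-1$ increasing arrows, so all paths of length $2N-1$ lie in $I_Q$, and $I_Q$ is admissible.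

For an arrow $\alpha\colon i\to j$, the module $\alpha A$ has as a basis the valley paths that begin with $\alpha$. Sorting the nontrivial valley paths from $i$ by their first arrow gives $P_iJ=\bigoplus_\alpha\alpha A$, the sum over the arrows $\alpha$ starting at $i$. Consider the surjection $\lambda\colon P_j\to\alpha A$, $x\mapsto\alpha x$. It sends a valley path $w$ from $j$ to the basis element $\alpha w$ if this is a valley path, and to zero otherwise. Distinct paths $w$ give distinct paths $\alpha w$, so $\ker\lambda$ is spanned by those $w$ for which $\alpha w$ is not a valley path.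

If $\alpha$ is decreasing, $\alpha w$ is always a valley path. So $\lambda$ is an isomorphism and $\alpha A$ is projective. If $\alpha$ is increasing, $\alpha w$ is a valley path exactly when $w$ has no decreasing arrow, that is, when $w$ does not begin with one. So $\ker\lambda=\bigoplus_\beta\beta A$ over the decreasing arrows $\beta$ starting at $j$. This module is projective by the first case, and $\operatorname{pd}\alpha A\le1$. Hence $\operatorname{pd}P_iJ\le1$ and $\operatorname{pd}S_i\le2$ for all $i$.

If $I_Q\ne0$, there is an increasing $\alpha\colon i\to j$ and a decreasing $\beta$ starting at $j$. Then $\lambda$ is a surjection from the indecomposable module $P_j$ with $0\ne\beta\in\ker\lambda\neq P_j$, so it does not split and $\alpha A$ is not projective. Thus $P_iJ$ is not projective. It is the kernel of the projective cover $P_i\to S_i$, so $\operatorname{pd}S_i=2$.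
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $Q$ have vertices $1,\dots,N$, no loops, and exactly two arrows $i\to j$ for each ordered pair $i\ne j$. Then $A_Q$ is connected, the paths $1\to2\to1$ lie in $I_Q$, and $\operatorname{gl.dim}A_Q=2$ by Lemma~\ref{lem:valley}. Theorem~\ref{thm:A} shows that $\mathcal S(A_Q)$ and $\mathcal S^r(A_Q)$ are disconnected. For $N=2$ we get $A_{2,2}$, whose basis $e_1,e_2,\alpha_l,\beta_t,\beta_t\alpha_l$ has $2+2+2+4=10$ elements.

For optimality, recall that a connected finite-dimensional basic algebra over an algebraically closed field with $\operatorname{gl.dim}\le1$ is the path algebra of a finite connected acyclic quiver. If it has at least two vertices, $\mathcal S^r$ is connected by (F1).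
\end{proof}

\section{Two vertices: when the wall can be crossed}\label{sec:C}

\begin{proof}[Proof of Theorem~\ref{thm:C}(1)]
If $m,n\ge2$, Theorem~\ref{thm:A} separates the two edges. Let $\min(m,n)\le1$. After exchanging the names of the vertices there is at most one arrow $2\to1$, and we cross $C_{-+}$ from $\epsilon_2$ to $-\epsilon_1$. Lemma~\ref{lem:matrices} is not available, since nothing is assumed about the relations, so we compute directly.

\emph{No arrow $2\to1$.} There is no path from $2$ to $1$, so $\operatorname E(P_1[1],P_2)=\operatorname{Hom}(P_1,P_2)=e_2Ae_1=0$. Also $\operatorname E(P_2,P_1[1])=0$ by Lemma~\ref{lem:basic}(a). So $\{\epsilon_2,-\epsilon_1\}$ is an edge.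

\emph{One arrow $\beta\colon2\to1$.} As there are no loops, $\beta$ is the only arrow that starts at $2$ and the only arrow that ends at $1$. Every path from $2$ to $1$ therefore begins and ends with $\beta$, and $e_2Ae_1=\beta\,e_1Ae_1=e_2Ae_2\,\beta$. For the map $f\colon P_1\to P_2$ given by left multiplication by $\beta$, this reads
\[
\operatorname{Hom}(P_1,P_2)=f\operatorname{End}(P_1)=\operatorname{End}(P_2)f .
\]
By \eqref{eq:E}, the spaces $\operatorname E(f,f)$, $\operatorname E(f,P_2)$ and $\operatorname E(P_1[1],f)$ are the quotients of $\operatorname{Hom}(P_1,P_2)$ by $\operatorname{End}(P_2)f+f\operatorname{End}(P_1)$, by $\operatorname{End}(P_2)f$ and by $f\operatorname{End}(P_1)$, so all three vanish. The spaces $\operatorname E(P_2,f)$ and $\operatorname E(f,P_1[1])$ vanish by Lemma~\ref{lem:basic}(a). By Lemmas~\ref{lem:open} and~\ref{lem:basic}(c), $\epsilon_2-\epsilon_1$ is a real vertex adjacent to both $\epsilon_2$ and $-\epsilon_1$.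
\end{proof}

The absence of loops was used only in the case of one arrow. With a loop $x$ at vertex $2$, the path $x\beta$ does not begin with $\beta$ and need not lie in $\beta\,e_1Ae_1$.

For part (2) it remains, by \eqref{eq:glue}, to determine $L_m$ for $m\ge2$. The count \eqref{eq:count} says what cannot be joined in $L_m$, but not what can. For this we place $L_m$ inside the complex of the Kronecker algebra $A_{m,0}$, which is a path algebra, and use (F1) together with a property of cluster complexes. The maximal simplices, called clusters, have $|Q_0|$ vertices, and each almost complete cluster, a simplex with $|Q_0|-1$ vertices, has exactly two complements, that is, lies in exactly two clusters \cite{BMRRT}. For $|Q_0|=2$ this says that the complex is a graph in which every vertex lies on exactly two edges.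

\begin{lemma}\label{lem:rays}
For $m\ge2$ the complex $L_m$ is the disjoint union of two rays, one starting at $v_+$ and one at $v_-$.
\end{lemma}

\begin{proof}
The graph $\Gamma=\mathcal S^r(A_{m,0})$ is connected and every vertex lies on exactly two edges. Walking along $\Gamma$ without turning back shows that it is a cycle or a bi-infinite line. By \eqref{eq:glue} and Example~\ref{ex:step}, $\Gamma$ is the union of $L_m$ and the path $\epsilon_1,\epsilon_2,-\epsilon_1,-\epsilon_2$, and $L_m$ is obtained from $\Gamma$ by deleting the adjacent vertices $\epsilon_2$ and $-\epsilon_1$. If $\Gamma$ were a cycle, $L_m$ would be a path from $v_+=\epsilon_1$ to $v_-=-\epsilon_2$, which \eqref{eq:count} and Lemma~\ref{lem:sign} exclude. So $\Gamma$ is a bi-infinite line, and deleting two adjacent vertices leaves two rays that start at their other neighbors $\epsilon_1$ and $-\epsilon_2$.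
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}(2)]
The bound on the global dimension is Lemma~\ref{lem:valley}. We glue according to \eqref{eq:glue}. Let $m,n\ge2$. The edge $\{\epsilon_1,\epsilon_2\}$ joins the ray of $L_m$ from $\epsilon_1$ to the ray of $L_n$ from $\epsilon_2$, and the result is a bi-infinite line. The edge $\{-\epsilon_1,-\epsilon_2\}$ joins the ray of $L_n$ from $-\epsilon_1$ to the ray of $L_m$ from $-\epsilon_2$, and the result is a second one. The two lines are disjoint and exhaust the complex.

Let $\min(m,n)\le1$. By Example~\ref{ex:step}, one of $L_m$, $L_n$ is a path from its $v_+$ to its $v_-$, so the four vertices $\pm\epsilon_1,\pm\epsilon_2$ lie in one component. By Example~\ref{ex:step} and Lemma~\ref{lem:rays}, every vertex of $L_m$ or $L_n$ is joined within that part to its $v_+$ or $v_-$. So the complex is connected.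
\end{proof}

\begin{remark}
Theorem~\ref{thm:C}(1) decides when the components of the projectives and of their shifts coincide for loop-free algebras with two vertices. It does not assert that $\mathcal S^r(A)$ is connected whenever $\min(m,n)\le1$; we prove this only for the algebras $A_{m,n}$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BMRRT}
Buan, Marsh, Reineke, Reiten and Todorov, \emph{Tilting theory and cluster combinatorics}, Adv. Math. 204 (2006).

\bibitem{DF}
Harm Derksen and Jiarui Fei, \emph{General Presentations of Algebras}, arXiv:0911.4913 (2009).

\end{thebibliography}
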